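# A uniscalar group of type (General) without a compact open normal subgroup

## 1. Permuting the coordinates of $C_2^{\Omega}$

Let $\Omega$ be an infinite set, and let $K=C_2^{\Omega}$ be the group of all functions $k:\Omega\to C_2=\{0,1\}$ with the product topology. It is compact. For finite $S\subset\Omega$ put
$$U_S=\{k\in K: k|_S=0\}.$$
These are open subgroups, and they form a base of neighborhoods of $0$. A permutation $f$ of $\Omega$ acts on $K$ by $(f\cdot k)(x)=k(f^{-1}x)$, so $f\cdot U_S=U_{fS}$. Which open subgroups $V\le K$ satisfy $f\cdot V=V$?

*The shift.* Let $\Omega=\mathbb Z$ and $f(x)=x+1$. If $V$ is open and $f$-invariant, then $V\supseteq U_S$ for some finite $S$, hence $V\supseteq U_{f^jS}$ for all $j$. Choose $j$ with $S\cap f^jS=\emptyset$. Every $k\in K$ is a sum $k'+k''$, where $k'$ agrees with $k$ off $S$ and vanishes on $S$, while $k''$ agrees with $k$ on $S$ and vanishes elsewhere. Here $k'\in U_S$ and $k''\in U_{f^jS}$. So $V=K$: the shift preserves no open subgroup other than $K$.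

*A torsion group, one element at a time.* Let $Q=\bigoplus_{\mathbb N}C_2$ act on $\Omega=Q$ by translation. Each $q\in Q$ satisfies $2q=0$, so for every finite $S$ the finite set $S\cup qS$ is $q$-invariant, and $q$ preserves $U_{S\cup qS}\subseteq U_S$. Each single $q$ preserves arbitrarily small open subgroups.

*The same torsion group, all at once.* Let $V\le K$ be open and preserved by all of $Q$, with $U_S\le V$. Since $Q$ is infinite, some $q$ lies outside the finite set $\{s-s':s,s'\in S\}$, so $qS\cap S=\emptyset$. As for the shift, $V\supseteq U_S+U_{qS}=K$. Only $K$ survives.

So each element of $Q$ preserves very small open subgroups, while the whole group preserves only $K$. In the semidirect product $K\rtimes Q$ (with $K$ open) the group $K$ is a compact open normal subgroup. If we could spoil $K$, and only $K$, we would have a group in which each element normalizes a compact open subgroup and yet no compact open subgroup is normal. We ask for this among groups acting on trees.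

## 2. Scale, types of tree actions, and the problem

Let $T$ be a tree. The group $\mathrm{Aut}(T)$ carries the **permutation topology**, that is, pointwise convergence on vertices: a base of neighborhoods of $1$ is given by the pointwise stabilizers of finite sets of vertices. We consider $G\le\mathrm{Aut}(T)$ with **compact vertex stabilizers** $G_v$. Each $G_v$ is open in $G$ by definition of the topology, so $G$ is totally disconnected and locally compact (t.d.l.c.). We write $\mathrm{Fix}_G(Y)$ for the pointwise stabilizer of $Y$.

**Definition (scale).** For a t.d.l.c. group $G$ and $g\in G$,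
$$s(g)=\min\{\,|U:U\cap g^{-1}Ug| : U\le G\text{ compact open}\,\}.$$
$G$ is **uniscalar** if $s(g)=1$ for all $g\in G$.

If $G$ has a compact open normal subgroup $U$, then this $U$ shows $s\equiv1$. The problem concerns the converse.

*Example.* In $\mathrm{Aut}(T_3)$, with $T_3$ the 3-regular tree, let $g$ translate a line by $1$, let $e$ be an edge of the line, and let $U$ be the pointwise stabilizer of $e$. Then $U\cap g^{-1}Ug$ fixes $e$ and the adjacent edge $g^{-1}e$. The $U$-orbit of $g^{-1}e$ has two elements, so the index is $2$ and $s(g)\le2$. In Section 3 we shall see that $\mathrm{Aut}(T_3)$ is not uniscalar.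

*Standard facts on trees.* An automorphism fixes a vertex, or inverts an edge, or is **hyperbolic**: it translates a unique line, its **axis** $\ell_g$, by a positive amount, and fixes no point of the geometric realization. A bi-infinite edge path without backtracking is a line; if $g$ translates it by a positive amount, then $g$ is hyperbolic and this line is $\ell_g$. If $g$ is hyperbolic, a nonempty $g$-invariant subtree $Y$ contains $\ell_g$. Indeed, take a vertex $y\in Y$ with projection $\pi(y)$ to $\ell_g$; the geodesic $[y,gy]\subset Y$ contains $[\pi(y),g\pi(y)]$, and the $\langle g\rangle$-translates of this segment cover $\ell_g$.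

**Types.** By Tits' classification, a group $G$ acting on a tree is of exactly one of these types.

- (Fixed Vertex): $G$ fixes a vertex.
- (Inversion): $G$ fixes no vertex but stabilizes an edge, inverting it.
- (Horocyclic): $G$ has no hyperbolic elements, fixes no vertex and stabilizes no edge; then $G$ fixes a unique end.
- (Lineal): $G$ has hyperbolic elements and stabilizes a pair of ends setwise, equivalently leaves a line invariant.
- (Focal): $G$ has hyperbolic elements and fixes a unique end.
- (General): $G$ has hyperbolic elements, fixes no end and stabilizes no pair of ends; equivalently, $G$ contains two hyperbolic elements whose axes have no common end.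

The last formulation shows that a group containing a group of type (General) is itself of type (General).

**Definition ($(P)$-closure and its larger radii).** Let $D(v,k)$ be the ball of radius $k$ about $v$. For $k\ge1$ let
$$G^{(k)}=\{x\in\mathrm{Aut}(T):\ \forall v\ \exists h\in G,\ x|_{D(v,k)}=h|_{D(v,k)}\}.$$
For $k=1$ this is the **$(P)$-closure**: $x$ must agree on the edges at each vertex $v$ with an element of $G$ that may depend on $v$. $G$ is **$(P)$-closed** if $G=G^{(1)}$. Clearly $G^{(1)}\ge G^{(2)}\ge\dots\ge G$.

It is known that every uniscalar, non-horocyclic, $(P)$-closed group $G\le\mathrm{Aut}(T)$ with compact vertex stabilizers contains a compact open normal subgroup. Marcus Chijoff, Michal Ferov and Stephan Tornier, "The Scale of ($P$)-closed Groups Acting On Trees", arXiv:2606.27998 (2026), is the source of the following problem.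

**Problem.** Is there a uniscalar group acting on a tree with compact vertex stabilizers, of type (General), that does not contain a compact open normal subgroup? The group is not assumed to be $(P)$-closed.

For types (Fixed Vertex) and (Inversion) there is nothing to look for: $G$ is a vertex stabilizer, or the setwise stabilizer of an edge, so $G$ itself is compact and open. For type (General) the free group $F_2$ on its Cayley tree is discrete, and $\{1\}$ is compact open normal. The next example is non-discrete and puts Section 1 on a tree.

**Example 1 (leaves that read coordinates).** Let $F$ be free of finite rank $n\ge 2$, acting transitively on a set $\Omega$ with base point $o$, and let $K=C_2^{\Omega}$. Attach to each vertex $f$ of the Cayley tree of $F$ two leaves $(f,0)$ and $(f,1)$. Let $f'\in F$ act on the Cayley tree by left multiplication and by $f'(f,i)=(f'f,i)$, and let $k\in K$ fix the Cayley tree and act on leaves by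
$$k(f,i)=(f,\,i+k(fo)).$$
Then $f'kf'^{-1}(f,i)=(f,i+k(f'^{-1}fo))$, so $f'kf'^{-1}=f'\cdot k$ and $K\rtimes F$ acts. The action is faithful: an element fixing the Cayley tree lies in $K$, and $fo$ runs through all of $\Omega$. The stabilizer of a vertex of the Cayley tree is $K$, and its permutation topology is the product topology, so it is compact; the stabilizer of a leaf has index $2$ in such a stabilizer. The group is of type (General), and $K$ is compact open normal. With $F$ acting through an infinite torsion group $Q$ on $\Omega=Q$, the individual and collective behaviors of Section 1 both occur here. But $K$ is not yet spoiled.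

## 3. Uniscalarity read off from axes

In this section $G\le\mathrm{Aut}(T)$ has compact vertex stabilizers.

**Lemma 1.** If $G$ is uniscalar, every $g\in G$ normalizes some compact open subgroup.

*Proof.* From $s(g)=1$ we get a compact open $U$ with $U\le g^{-1}Ug$, that is, $gUg^{-1}\le U$. From $s(g^{-1})=1$ we get a compact open $U'$ with $g^{-1}U'g\le U'$. Conjugation by $g$ multiplies Haar measure by a constant $\delta(g)$, with $\delta(g^{-1})=\delta(g)^{-1}$. The two inclusions give $\delta(g)\le1$ and $\delta(g)^{-1}\le1$. So $\delta(g)=1$, the groups $gUg^{-1}\le U$ have equal measure, $|U:gUg^{-1}|=1$, and $g$ normalizes $U$. $\square$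

**Lemma 2.** If a hyperbolic $g\in G$ normalizes a compact subgroup $V\le G$, then $V$ fixes $\ell_g$ pointwise.

*Proof.* Vertex stabilizers are open, so $V\cap G_v$ has finite index in the compact group $V$, and $V$ has finite orbits on vertices. A finite orbit spans a finite subtree whose center is fixed by $V$; so $V$ fixes a vertex or the midpoint of an edge. The set of fixed points of $V$ in the geometric realization is convex, nonempty, and $g$-invariant because $gVg^{-1}=V$. If it contained no vertex, it would lie inside one open edge. Since $V$ stabilizes that edge but does not fix its endpoints, some element of $V$ inverts it, so the fixed set would be a single midpoint, which $g$ would fix. This is impossible for hyperbolic $g$. So the vertices fixed by $V$ span a nonempty $g$-invariant subtree, all of it fixed by $V$, and it contains $\ell_g$. $\square$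

*The lineal case by hand.* Let $G$ be uniscalar and leave a line $\ell$ invariant, with hyperbolic $g\in G$. Then $\ell$ is a $g$-invariant subtree, so $\ell=\ell_g$. Lemmas 1 and 2 give a compact open $V\le\mathrm{Fix}_G(\ell)$. So $\mathrm{Fix}_G(\ell)$ is open, closed in a vertex stabilizer and hence compact, and normal because $\ell$ is $G$-invariant.

For type (General) there are many axes. Let $X$ be the union of the axes of all hyperbolic elements of $G$; it is $G$-invariant because $x\ell_g=\ell_{xgx^{-1}}$.

**Theorem 1.** Let $G\le\mathrm{Aut}(T)$ be of type (General) with compact vertex stabilizers. Then $G$ is uniscalar if and only if $\mathrm{Fix}_G(\ell_g)$ is open for every hyperbolic $g\in G$. Moreover, $G$ has a compact open normal subgroup if and only if $\mathrm{Fix}_G(X)$ is open.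

*Proof.* Let $G$ be uniscalar and $g$ hyperbolic. By Lemmas 1 and 2 there is a compact open $V\le\mathrm{Fix}_G(\ell_g)$, so $\mathrm{Fix}_G(\ell_g)$ is open.

Conversely, let all $\mathrm{Fix}_G(\ell_g)$ be open. We show that each element normalizes a compact open subgroup. An element fixing a vertex $v$ normalizes $G_v$. An element inverting an edge $\{v,w\}$ lies in the setwise stabilizer of this edge, which contains the compact open group $G_v\cap G_w$ with index at most $2$ and so is compact and open. A hyperbolic $g$ normalizes $\mathrm{Fix}_G(\ell_g)$, which is open by assumption and compact because it is closed in a vertex stabilizer. So $s\equiv1$.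

For the second statement, a compact normal subgroup is normalized by every hyperbolic element, so by Lemma 2 it lies in $\mathrm{Fix}_G(X)$. If it is open, so is $\mathrm{Fix}_G(X)$. Conversely, $\mathrm{Fix}_G(X)$ is normal because $X$ is $G$-invariant, and compact because it is closed in a vertex stabilizer. If it is open, it is a compact open normal subgroup. $\square$

*Example.* $\mathrm{Aut}(T_3)$ is not uniscalar: the fixator of any finite subtree moves vertices of any given line far away, so no $\mathrm{Fix}(\ell_g)$ is open. In Example 1, $X$ is the Cayley tree and $\mathrm{Fix}_G(X)=K$.

The problem now reads: can every $\mathrm{Fix}_G(\ell_g)$ be open while their intersection $\mathrm{Fix}_G(X)$ is not?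

## 4. Cutting an automorphism in two at an edge

A sensible first attempt is to prove that this cannot happen. Take an edge $e$ in $X$ and try to show that the open group fixing $e$, or a small ball around it, already fixes every axis through $e$. This would suffice, by the following lemma.

**Lemma 3.** Let $G$ be of type (General), and let $e,f$ be edges of $X$. Then some hyperbolic element of $G$ has an axis containing $e$ and $f$.

*Proof.* If $e=f$ this holds by definition of $X$. Let $e\ne f$. Let $E$ be the half-tree bounded by $e$ that does not contain $f$, and $E'$ the half-tree bounded by $f$ that does not contain $e$. Since $E\cup e$ is connected, avoids $f$ and contains $e$, it lies on the other side of $f$ from $E'$; so $E\cap E'=\emptyset$.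

**Step 1.** *We find hyperbolic $a,b\in G$ with $\ell_a\subset E$ and $\ell_b\subset E'$.* Let $h$ be hyperbolic with $e\subset\ell_h$. After replacing $h$ by $h^{-1}$ if necessary, its attracting end lies in $E$. Let $h^-$ be its repelling end. $G$ contains two hyperbolic elements whose axes have no common end, so for at least one of them, $c$, the end $h^-$ is not an end of $\ell_c$. The projection of $\ell_c$ to $\ell_h$ is a vertex or the intersection $\ell_c\cap\ell_h$, so it is bounded in the direction of $h^-$. The half-tree $h^{-N}E$ is bounded by the edge $h^{-N}e$ of $\ell_h$, and the geodesic from a vertex to its projection uses no edge of $\ell_h$. So a vertex lies in $h^{-N}E$ if and only if its projection to $\ell_h$ does. As $N$ grows, the rays $h^{-N}E\cap\ell_h$ extend further and further towards $h^-$. Hence $\ell_c\subset h^{-N}E$ for large $N$, and $a=h^Nch^{-N}$ has axis $h^N\ell_c\subset E$. The same argument with $f$ and $E'$ gives $b$.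

**Step 2.** *We show that the axis of $ab$ contains $e$ and $f$.* The axes $\ell_a,\ell_b$ are disjoint. Let $[p,q]$ be the bridge between them, with $[p,q]\cap\ell_a=\{p\}$ and $[p,q]\cap\ell_b=\{q\}$. Since $p\in E$ and $q\notin E$, it contains $e$; since $q\in E'$ and $p\notin E'$, it contains $f$. Consider the path
$$[b^{-1}p,b^{-1}q]\cup[b^{-1}q,q]\cup[q,p]\cup[p,ap].$$
Its second piece lies in $\ell_b$ and its fourth in $\ell_a$; both have positive length. Its first piece $b^{-1}[p,q]$ meets $\ell_b$ only in $b^{-1}q$, and its third meets $\ell_b$ only in $q$ and $\ell_a$ only in $p$. So at each of the three junctions one of the two edges lies in the relevant axis and the other does not, and there is no backtracking. The path runs from $b^{-1}p$ to $ap=ab(b^{-1}p)$. Its translate by $ab$ begins with $a[p,q]$, which meets $\ell_a$ only in $ap$, while the path itself ends with an edge of $\ell_a$; so there is no backtracking at $ap$ either. Hence the $\langle ab\rangle$-translates of the path form a line translated by $ab$. This line is the axis of the hyperbolic element $ab$ and contains $[p,q]$. $\square$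

Now let $x\in G$ fix the ends $v,w$ of an edge $e$ of $X$, and let $h$ be hyperbolic with $e\subset\ell_h$. Must $x$ fix $\ell_h$? Removing the open edge $e$ leaves components $T_v\ni v$ and $T_w\ni w$, which $x$ preserves. Let $x_w$ equal $x$ on $T_w$ and the identity on $T_v$, and define $x_v$ symmetrically. These are automorphisms of $T$, and $x=x_wx_v$. Conjugating $x_w$ by powers of $h$ pushes it off to infinity, which traps it in the open group $\mathrm{Fix}_G(\ell_h)$, *provided that $x_w$ lies in $G$*. For $(P)$-closed groups, and more generally if $G=G^{(k)}$, this proviso can be met.

**Theorem 2.** Let $G\le\mathrm{Aut}(T)$ be of type (General) with compact vertex stabilizers, and let $X$ be the union of the axes of its hyperbolic elements. If $G$ is uniscalar and $G=G^{(k)}$ for some $k\ge1$ (with $T$ locally finite if $k\ge2$), then $\mathrm{Fix}_G(X)$ is a compact open normal subgroup.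

*Proof.* Let $e=\{v,w\}$ be an edge in $X$, with $T_v,T_w$ as above. Let $C$ be the set of vertices at distance at most $k-1$ from $\{v,w\}$. If $k=1$, then $C=\{v,w\}$; if $k\ge2$, then $C$ is finite because $T$ is locally finite. So $U=\mathrm{Fix}_G(C)$ is open. Let $x\in U$.

**Step 1.** *We show $x_w,x_v\in G$.* It suffices to see that $x_w\in G^{(k)}$. Let $u\in T_v$ and let $y\in D(u,k)\cap T_w$. Then $d(u,y)=d(u,v)+1+d(w,y)\le k$, so $d(w,y)\le k-1$ and $y\in C$ is fixed by $x$. Hence $x_w=\mathrm{id}$ on $D(u,k)$. Let $u\in T_w$. In the same way the vertices of $D(u,k)\cap T_v$ are at distance at most $k-1$ from $v$, hence are fixed by $x$, and $x_w=x$ on $D(u,k)$. In both cases $x_w$ agrees on the ball with an element of $G$. The argument for $x_v$ is symmetric.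

**Step 2.** *We show that $x$ fixes every axis through $e$.* Let $h$ be hyperbolic with $e\subset\ell_h$, replaced by $h^{-1}$ if necessary so that it translates from $v$ towards $w$. The half-trees $h^mT_v$, $m\ge0$, are increasing, and a vertex lies in $h^mT_v$ as soon as its projection to $\ell_h$ does; so their union is $T$. Since $h^mx_wh^{-m}$ fixes $h^mT_v$ pointwise, $h^mx_wh^{-m}\to1$ as $m\to\infty$. By Theorem 1, $V=\mathrm{Fix}_G(\ell_h)$ is open, and $h$ normalizes it. So $h^mx_wh^{-m}\in V$ for some $m$, and then $x_w\in h^{-m}Vh^m=V$. With $h^{-1}$ in place of $h$ the same argument gives $x_v\in V$. Hence $x=x_wx_v\in V$.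

**Step 3.** *We pass to all of $X$.* The group $U$ depends only on $e$, and by Step 2 it fixes every axis through $e$. By Lemma 3 these axes cover $X$. So $U\le\mathrm{Fix}_G(X)$, and $\mathrm{Fix}_G(X)$ is open. It is compact and normal by the argument in the proof of Theorem 1. $\square$

**Where the argument stops without a closure hypothesis.** Example 1 shows the failure of $x_w\in G$. Let $F$ act through an infinite torsion group $Q$, generated by the images of the basis, on $\Omega=Q$ with $o=1$, and let $N$ be the kernel of $F\to Q$. Given $e$ in the Cayley tree and $k\ge1$, only finitely many leaves lie in $C$, so some $x\ne1$ in $K$ fixes $C$; say $x(fo)=1$ for some $f\in F$. Choose $h\in F$ whose axis contains $e$ and $r\ge1$ with $h^r\in N$. All the vertices $h^{rj}f$ ($j\in\mathbb Z$) read the same coordinate, because $h^{rj}fo=fo$, and they lie in $T_w$ for $j$ large of one sign and in $T_v$ for $j$ large of the other. So $x_w$ swaps the leaves at some of these vertices and not at others, which no element of $K$ does. Since $x_w$ fixes $v$, and the stabilizer of $v$ in $K\rtimes F$ is $K$, we get $x_w\notin K\rtimes F$. What one element does on one side of $e$ is tied to what it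 does on the other, at arbitrary distance.

## 5. Enlarging one coordinate

We return to $K\rtimes F$ and want an element that fails to normalize $K$. Let $A$ be a finite group containing $B$, replace $C_2$ by $B$, and let $K=B^\Omega$. Enlarging all coordinates at once, by an HNN extension of $A^\Omega$ along $K$, goes wrong: $K$ would stabilize an edge at a vertex with stabilizer $A^\Omega$, and the orbit of that edge would be $A^\Omega/B^\Omega=(A/B)^\Omega$, which is infinite. A compact group with open stabilizers has finite orbits, so this vertex stabilizer would not be compact. The remedy is to enlarge the single coordinate $o$; the action of $F$ will move it around.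

**Construction.** Fix a finite group $A$ and a subgroup $1\ne B<A$ with trivial core, $\bigcap_{a\in A}aBa^{-1}=1$ (for example $A=S_3$, $B=C_2$). Fix a free group $F$ with finite basis $t_1,\dots,t_n$, acting transitively on an infinite set $\Omega$ with base point $o$. Let
$$K=B^\Omega,\qquad H=\{h:\Omega\to A:\ h(x)\in B\text{ for }x\ne o\}\cong A\times B^{\Omega\setminus\{o\}}.$$
With the product topology these are infinite profinite groups, and $K$ is open in $H$ of index $[A:B]$. $F$ acts on $K$ by homeomorphic automorphisms $(f\cdot k)(x)=k(f^{-1}x)$. Let $G=G(F,\Omega,A,B)$ be the multiple HNN extension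
$$G=\langle H,t_1,\dots,t_n\mid t_ikt_i^{-1}=t_i\cdot k\ \ (k\in K,\ 1\le i\le n)\rangle,$$
and let $T$ be its Bass–Serre tree: the vertex set is $G/H$, and for each $i$ and each $gK\in G/K$ there is an oriented edge from $gH$ to $gt_iH$.

*What we use from Bass–Serre theory* (Serre, *Trees*, Ch. I.5). $H$ embeds in $G$; $T$ is a tree; $G$ acts on it preserving edge orientations, hence without inversions. The stabilizer of $gH$ is $gHg^{-1}$. The edges $(H,t_iH)$ and $(H,t_i^{-1}H)$ both have stabilizer $K$. The edges at the vertex $H$ are $(H,ht_i^{\pm1}H)$ with $hK\in H/K$, so $T$ is regular of degree $2n[A:B]$. The relations allow a homomorphism $\rho:G\to F$ with $\rho(H)=1$ and $\rho(t_i)=t_i$. So the $t_i$ generate a copy of $F$ in $G$, with $fkf^{-1}=f\cdot k$ for $f\in F$, $k\in K$, and $\rho$ is well defined on vertices $gH$.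

*A picture.* For $a\in A$, also write $a$ for the element of $H$ supported at $o$ with value $a$. The vertices $fH$, $f\in F$, are distinct (apply $\rho$) and span a Cayley tree of $F$, which $K$ fixes. At the vertex $H$, an element $k\in K$ fixes the edge to $at_i^{\pm1}H$ if and only if $a^{-1}ka\in K$, that is, $a^{-1}k(o)a\in B$: it acts on these edges as $k(o)$ acts on $A/B$, once for each of the $2n$ letters $t_i^{\pm1}$. At $fH$ it acts as $f^{-1}kf$ does at $H$, hence through $(f^{-1}kf)(o)=k(fo)$. This is the reading rule of Example 1. For $A=S_3$, $B=C_2$ and $n=2$, each vertex of the 4-regular Cayley tree carries eight further edges in four pairs, and $k$ swaps all four pairs or none, according to $k(fo)$. The leaves have become branches, and $A$ makes all branches alike.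

**Theorem 3.** $G$ acts faithfully and vertex-transitively on $T$, which is regular of degree $2n[A:B]$. As a subgroup of $\mathrm{Aut}(T)$ it has compact vertex stabilizers and is compactly generated, closed, of type (General), and has no compact open normal subgroup. Moreover,
$$G\text{ is uniscalar}\iff\text{every element of }F\text{ has only finite orbits on }\Omega .$$

## 6. How conjugation moves the groups $U_S$

For finite $S\subset\Omega$ put $U_S=\{k\in K:k|_S=1\}$. These are open subgroups of $H$ and form a base of neighborhoods of $1$ in $H$. The next lemma says that, once $S$ is large enough, the enlargement at $o$ is invisible and $g$ acts on $U_S$ as $\rho(g)$ acts on $S$.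

**Lemma 4.** For each $g\in G$ there is a finite $S_0\subset\Omega$ such that $gU_Sg^{-1}=U_{\rho(g)S}$ for all finite $S\supseteq S_0$.

*Proof.* For $f\in F$ we have $fU_Sf^{-1}=U_{fS}$ for every $S$, because $(f\cdot k)(fx)=k(x)$.

If $o\in S$, every $h\in H$ normalizes $U_S$. For $u\in U_S$ the value $h(x)u(x)h(x)^{-1}$ is $1$ for $x\in S$. For $x\notin S$ we have $x\ne o$, so $h(x)\in B$ and the value lies in $B$. So $hU_Sh^{-1}\le U_S$, and the same for $h^{-1}$ gives equality.

Now write $g=h_1f_1h_2f_2\cdots h_mf_m$ with $h_j\in H$, $f_j\in F$. Put $w_j=f_jf_{j+1}\cdots f_m$, $w_{m+1}=1$ and $S_0=\{w_j^{-1}o:1\le j\le m\}$. Let $S\supseteq S_0$ be finite. Conjugation by $f_j$ takes $U_{w_{j+1}S}$ to $U_{w_jS}$, and $o\in w_jS$, so $h_j$ normalizes $U_{w_jS}$. Applying this for $j=m,m-1,\dots,1$, starting from $U_S=U_{w_{m+1}S}$, gives $gU_Sg^{-1}=U_{w_1S}$, and $w_1=\rho(g)$. $\square$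

*Example.* For $g=at_1$ we have $m=1$ and $S_0=\{t_1^{-1}o\}$. For $S\ni t_1^{-1}o$ the shifted set $t_1S$ contains $o$, where $a$ acts, and $a$ sees only trivial values there.

## 7. Proof of Theorem 3

Vertex-transitivity and the degree are part of the Bass–Serre facts.

**Step 1 (faithfulness).** *This lets us view $G$ inside $\mathrm{Aut}(T)$; it is where the trivial core enters.* Let $N$ be the kernel of the action. It is normal in $G$ and fixes the edge $(H,t_1H)$, so $N\le K$. Let $p_x:K\to B$ be evaluation at $x$. For $k\in N$ and $a\in A$ we have $aka^{-1}\in N$ with value $ak(o)a^{-1}$ at $o$. So $p_o(N)\le B$ is normalized by $A$; it lies in the core of $B$ and is trivial. For $x\in\Omega$ choose $f\in F$ with $fo=x$. Then $(f^{-1}kf)(o)=k(fo)=k(x)$, so $p_x(N)=p_o(f^{-1}Nf)=p_o(N)=1$. Hence $N=1$.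

**Step 2 (topology).** *We show that vertex stabilizers are compact and that each $U_S$ is compact and open in $G$.* For $g\in G$, Lemma 4 gives a finite $S$ with $U_{\rho(g)S}=gU_Sg^{-1}\le H\cap gHg^{-1}$. So the stabilizer in $H$ of each vertex $gH$ contains an open subgroup of the profinite group $H$ and is open. Therefore $H\to\mathrm{Aut}(T)$ is continuous. It is injective by Step 1, and $H$ is compact, so it is a homeomorphism onto its image. Thus the stabilizer of the vertex $H$ is compact in the permutation topology, which induces on it the profinite topology. By conjugation all vertex stabilizers are compact, and they are open. In particular each $U_S$, being open in the compact open group $H$, is compact and open in $G$.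

Consequences: $G$ is non-discrete, because $H$ is infinite and compact. $G$ is generated by the compact set $H\cup\{t_1,\dots,t_n\}$. $G$ is closed in $\mathrm{Aut}(T)$, because locally compact subgroups of Hausdorff groups are closed.

**Step 3 (type (General)).** *We exhibit two hyperbolic elements whose axes have no common end.* The vertices $t_i^jH$ ($j\in\mathbb Z$) are distinct, since their images under $\rho$ are, and consecutive ones are adjacent. So they form a line that $t_i$ translates by $1$; thus $t_i$ is hyperbolic with this axis.

Let $n\ge2$. If $t_1^jH=t_2^lH$, then $t_1^j=t_2^l$ in $F$, so $j=l=0$. The axes of $t_1$ and $t_2$ meet in one vertex and have no common end.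

Let $n=1$. Choose $a\in A\setminus B$. The element $at_1a^{-1}$ has axis $a\ell_{t_1}$, which also passes through $H$. At $H$ the line $\ell_{t_1}$ has one edge oriented out of $H$ and one into $H$, both with stabilizer $K\not\ni a$. So $a$ moves both, and since $a$ preserves orientations, the edges of $a\ell_{t_1}$ at $H$ differ from both edges of $\ell_{t_1}$ at $H$. The intersection of the two lines is a subtree containing $H$ and no edge at $H$; so it is $\{H\}$, and there is no common end.

(If every element of $F$ has only finite orbits, then $n\ge2$: a cyclic group acting transitively on an infinite set has a generator with an infinite orbit.)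

**Step 4 (no compact open normal subgroup).** *We show that the only compact normal subgroup is trivial.* Let $M\trianglelefteq G$ be compact. Its vertex orbits are finite, so it fixes a vertex or the midpoint of an edge; as $G$ acts without inversions, it fixes a vertex. Since $M$ is normal and $G$ is vertex-transitive, $M$ fixes all vertices, so $M=1$ by Step 1. As $G$ is non-discrete, $M$ is not open.

**Step 5 (finite orbits imply uniscalar).** *For each $g$ we find a normalized $U_S$.* Let every element of $F$ have only finite orbits. Given $g\in G$, take $S_0$ from Lemma 4 and let $S=\langle\rho(g)\rangle S_0$. This set is finite, $\rho(g)$-invariant, and contains $S_0$. So $gU_Sg^{-1}=U_{\rho(g)S}=U_S$. Since $U_S$ is compact and open by Step 2, $s(g)=1$.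

*What goes wrong for the shift.* Before the last step, take $F=\langle t\rangle$ acting on $\Omega=\mathbb Z$ by $t(x)=x+1$, $o=0$, $A=S_3$, $B=\langle(12)\rangle$, $a=(123)$ and $g=at$. For $k\in K$, the function $gkg^{-1}$ has value $k(x-1)$ at $x\ne0$ and $ak(-1)a^{-1}$ at $0$. Since $aBa^{-1}\cap B=1$, it lies in $K$ only if $k(-1)=1$. Repeating, $g^jkg^{-j}\in K$ for all $j\ge1$ forces $k(x)=1$ for all $x<0$. So no subgroup of $K$ normalized by $g$ is open in $G$. The general argument carries one coordinate into $o$ in this way.

**Step 6 (an infinite orbit destroys uniscalarity).** *We produce a hyperbolic $g$ that normalizes no compact open subgroup.* Let some $f\in F$ have an infinite orbit, say that of $f'o$. Replacing $f$ by $f'^{-1}ff'$, we may assume that the points $f^jo$ ($j\in\mathbb Z$) are distinct. Since $B\ne1$ has trivial core, $B$ is not normal in $A$; choose $a\in A\setminus N_A(B)$. Then $a\notin B$, so $a\notin K$. Put $g=af$ and write $f=\tau_1\cdots\tau_m$ as a reduced word, $\tau_j\in\{t_i^{\pm1}\}$, $m\ge1$.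

*Claim: $g$ is hyperbolic and its axis contains the edge $(H,\tau_m^{-1}H)$, whose stabilizer is $K$.* Consider the edge path
$$H=aH,\ a\tau_1H,\ a\tau_1\tau_2H,\ \dots,\ afH=gH$$
and its translates by powers of $g$. Inside the path there is no backtracking, because the $\rho$-images of vertices two apart are distinct. At the junction $gH$ the path arrives from $g\tau_m^{-1}H$ and its $g$-translate leaves to $ga\tau_1H$. After applying $g^{-1}$, backtracking would mean that $(H,\tau_m^{-1}H)=(H,a\tau_1H)$. Applying $\rho$ gives $\tau_m^{-1}=\tau_1=:\tau$, so $a\tau H=\tau H$ and $a$ fixes the edge $(H,\tau H)$, whose stabilizer is $K\not\ni a$: a contradiction. So the translates form a line that $g$ translates by $m\ge1$. The $g^{-1}$-translate of the last edge of the path is $(H,\tau_m^{-1}H)$. This proves the claim.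

Suppose $G$ were uniscalar. By Lemmas 1 and 2, $g$ normalizes a compact open $V$ that fixes $\ell_g$ pointwise, so $V\le K$ by the claim. Choose a finite $S$ with $U_S\le V$, and $j\ge1$ with $f^{-j}o\notin S$. For $b\in B$ and $x\in\Omega$ let $\beta_x(b)\in K$ be supported at $x$ with value $b$. Then $\beta_{f^{-j}o}(b)\in U_S\le V$. We have
$$g\beta_x(b)g^{-1}=a\,\beta_{fx}(b)\,a^{-1},$$
which equals $\beta_{fx}(b)$ if $fx\ne o$. Since $f^{-i}o\ne o$ for $1\le i<j$, the first $j-1$ conjugations only move the support along, and the last one gives
$$g^j\beta_{f^{-j}o}(b)g^{-j}=a\beta_o(b)a^{-1},$$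
the element of $H$ supported at $o$ with value $aba^{-1}$. It lies in $V\le K$, so $aba^{-1}\in B$. This holds for all $b\in B$, so $aBa^{-1}\le B$, and $aBa^{-1}=B$ by finiteness, contrary to $a\notin N_A(B)$. So $G$ is not uniscalar, and Theorem 3 is proved. $\square$

## 8. Infinite torsion groups answer the problem

By Theorem 3 we need a free group of finite rank acting transitively on an infinite set such that each element has only finite orbits. The group $\bigoplus_{\mathbb N}C_2$ of Section 1 has the right orbits but is not finitely generated.

**Corollary.** Let $Q$ be an infinite torsion group generated by $q_1,\dots,q_n$, and let $F$ act on $\Omega=Q$ through $t_i\mapsto q_i$ and left multiplication. Then $G=G(F,Q,A,B)$ is uniscalar, of type (General), has compact vertex stabilizers, and has no compact open normal subgroup. So the answer to the Problem is **yes**. With $n=2$, $A=S_3$, $B=C_2$, the group is compactly generated and acts vertex-transitively on the 12-regular tree.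

*Proof.* The action is transitive because the $q_i$ generate $Q$. An element $f\in F$ with image $q\in Q$ has orbits $\langle q\rangle x$, finite because $Q$ is torsion. Theorem 3 applies. Such $Q$ exist with $n=2$: Gupta and Sidki (*On the Burnside problem for periodic groups*, Math. Z. 182 (1983)) give, for each odd prime $p$, an infinite $p$-group generated by two elements. The subgroup $C_2<S_3$ is nontrivial with trivial core, and the degree is $2\cdot2\cdot3=12$. $\square$

In the language of Theorem 1: if $g$ is hyperbolic and $S\supseteq S_0$ is finite and $\rho(g)$-invariant, then $g$ normalizes $U_S$, so by Lemma 2 the open group $U_S$ fixes $\ell_g$. By vertex-transitivity every vertex lies on an axis, so $\mathrm{Fix}_G(X)=1$, which is not open. The hypothesis of $(P)$-closedness in the known theorem therefore cannot be dropped for type (General), while Theorem 2 weakens it to $G=G^{(k)}$ for some $k$ on locally finite trees.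

## 9. Every finite-radius closure fails to be uniscalar

Theorem 2 shows that a uniscalar group from Theorem 3 differs from all its closures $G^{(k)}$. The closures shrink to $G$, but none of them is uniscalar.

**Theorem 4.** Let $G$ be a uniscalar group from Theorem 3. Then $G=\bigcap_kG^{(k)}$, and no $G^{(k)}$ is uniscalar.

*Proof.* Note that $T$ is locally finite.

**Step 1.** *We compute the intersection, using that $G$ is closed.* Let $x\in\bigcap_kG^{(k)}$. Fix a vertex $v$ and choose $h_k\in G$ agreeing with $x$ on $D(v,k)$. Then $h_k\to x$, and $G$ is closed by Theorem 3, so $x\in G$. The other inclusion is clear.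

**Step 2.** *We check that $G^{(k)}$ meets the hypotheses of Theorem 2 other than uniscalarity.* It is a group. Let $x,y\in G^{(k)}$ and let $v$ be a vertex. If $h\in G$ agrees with $y$ on $D(v,k)$ and $h'\in G$ agrees with $x$ on $D(yv,k)=yD(v,k)$, then $h'h$ agrees with $xy$ on $D(v,k)$. If $h\in G$ agrees with $x$ on $D(x^{-1}v,k)$, then $h^{-1}$ agrees with $x^{-1}$ on $D(v,k)$.

It is closed in $\mathrm{Aut}(T)$. If $x$ lies in its closure and $v$ is a vertex, then some $y\in G^{(k)}$ agrees with $x$ on the finite ball $D(v,k)$, and some $h\in G$ agrees with $y$ there. Since $T$ is locally finite, vertex stabilizers in $\mathrm{Aut}(T)$ are compact, hence so are those of $G^{(k)}$.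

It contains $G$, so it is of type (General) and vertex-transitive. Since it contains a hyperbolic element, and translates of axes are axes, the union of its axes contains all vertices.

Finally, $(G^{(k)})^{(k)}=G^{(k)}$: if $x$ agrees on $D(v,k)$ with some $y\in G^{(k)}$, and $y$ agrees there with some $h\in G$, then $x$ agrees there with $h$.

**Step 3.** *We derive the contradiction.* If $G^{(k)}$ were uniscalar, Theorem 2 applied to $G^{(k)}$ would make the pointwise stabilizer of all vertices, namely $\{1\}$, open in $G^{(k)}$. Then $G^{(k)}$ would be discrete. But it contains the non-discrete group $G$. $\square$
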